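# Cohen–Macaulay $r$-co-connected complexes and co-chordal clutters

## 1. Deleting the endpoints of an edge: the case $r=2$

Let $G$ be a finite simple graph with at least one edge, on the vertex set $V(G)=\{x_1,\dots,x_n\}$. Form the simplicial complex
$$\Sigma_2(G)=\langle V(G)\setminus\{u,v\} : \{u,v\}\text{ an edge of }G\rangle ,$$
whose facets are the complements of the edges. When is it Cohen–Macaulay? A simplicial complex is Cohen–Macaulay (CM) over a field $\mathbb K$ if its Stanley–Reisner ring over $\mathbb K$ is a Cohen–Macaulay ring.

Two graphs on $\{1,2,3,4\}$ show both behaviors. If $G$ is the path $1-2-3-4$, then $\Sigma_2(G)=\langle 34,14,12\rangle$ is the path $3-4-1-2$. A connected graph is CM, so $\Sigma_2(G)$ is CM. If $G$ consists of the two disjoint edges $12$ and $34$, then $\Sigma_2(G)=\langle 34,12\rangle$ is disconnected of dimension $1$, hence not CM.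

The complement graph $\overline G$ explains the difference. In the first case $\overline G$ is again a path on four vertices, in the second it is a $4$-cycle. Play the following game on a graph $H$: choose a non-isolated vertex $v$ whose closed neighborhood is a clique, and delete all edges at $v$. Call $H$ *strippable* if some sequence of such moves removes all edges. The path is strippable, starting from its ends. The $4$-cycle admits no move.

**Proposition 1.** If $G$ has an edge, then for every field $\mathbb K$: $\Sigma_2(G)$ is CM over $\mathbb K$ if and only if $\overline G$ is strippable.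

*Proof.* We recall four textbook facts. The Alexander dual $\Delta^\vee$ of a complex $\Delta$ has as faces the complements of the non-faces of $\Delta$. The Eagon–Reiner theorem says that $\Delta^\vee$ is CM over $\mathbb K$ if and only if the Stanley–Reisner ideal $I_\Delta\subseteq\mathbb K[x_1,\dots,x_n]$ has a linear resolution. Fröberg's theorem says that the edge ideal of $G$ has a linear resolution if and only if $\overline G$ is chordal, that is, has no induced cycle of length at least $4$. By Dirac and Fulkerson–Gross, a graph is chordal if and only if it has a perfect elimination ordering: an ordering $v_1,\dots,v_n$ of the vertices such that the neighbors of $v_i$ among $v_{i+1},\dots,v_n$ form a clique for each $i$.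

Let $\Delta$ be the independence complex of $G$. Its minimal non-faces are the edges of $G$, so $I_\Delta$ is the edge ideal and $\Delta^\vee=\Sigma_2(G)$. By Eagon–Reiner and Fröberg, $\Sigma_2(G)$ is CM over $\mathbb K$ if and only if $\overline G$ is chordal, that is, has a perfect elimination ordering.

It remains to compare such orderings with the game. If the game strips $\overline G$ by using $v_1,\dots,v_t$ in this order, these vertices are distinct, because a used vertex is isolated afterwards. When $v_i$ is used, its neighbors are its original neighbors outside $\{v_1,\dots,v_{i-1}\}$, and they form a clique. The vertices never used span no edge, so putting them last gives a perfect elimination ordering. Conversely, follow a perfect elimination ordering and skip each vertex that is isolated when its turn comes; this strips $\overline G$. $\square$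

The condition on the right does not mention the field. So CM-ness of $\Sigma_2(G)$ does not depend on the field, and it can be decided by a stripping game. What changes if edges are replaced by connected sets of $r$ vertices?

## 2. Connected $r$-sets, chordal clutters, and the conjecture

Throughout, $G$ is a finite simple graph, $r\ge1$ is an integer, and $G[W]$ is the subgraph induced on $W\subseteq V(G)$. An *$r$-uniform clutter* on a vertex set $V$ is a set of $r$-subsets of $V$, called its *circuits*.

**Definition (the clutter and the complexes).** The clutter $\mathrm{Con}_r(G)$ on $V(G)$ has as circuits the $r$-subsets $F$ such that $G[F]$ is connected. The faces of the $r$-independence complex $\mathrm{Ind}_r(G)$ are the sets $W$ such that every connected component of $G[W]$ has fewer than $r$ vertices. The $r$-co-connected complex is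
$$\Sigma_r(G)=\langle V(G)\setminus F: F\in\mathrm{Con}_r(G)\rangle .$$

A component with at least $r$ vertices contains a connected $r$-subset (grow it from one vertex). So $W$ is a face of $\mathrm{Ind}_r(G)$ exactly when it contains no member of $\mathrm{Con}_r(G)$. Hence the Stanley–Reisner ideal of $\mathrm{Ind}_r(G)$ is generated by the monomials $\prod_{x\in F}x$ with $F\in\mathrm{Con}_r(G)$, and $\Sigma_r(G)=(\mathrm{Ind}_r(G))^\vee$. We always assume $\mathrm{Con}_r(G)\ne\emptyset$, since otherwise $\Sigma_r(G)$ has no faces.

The following notion of chordality is that of Bigdeli, Yazdan Pour and Zaare-Nahandi.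

**Definition (chordal clutter).** Let $\mathcal C$ be an $r$-uniform clutter on $V$. An $(r-1)$-subset $e\subseteq V$ is a *maximal subcircuit* of $\mathcal C$ if $e\subset F$ for some $F\in\mathcal C$. Put $N_{\mathcal C}[e]=e\cup\{c\in V: e\cup\{c\}\in\mathcal C\}$. A maximal subcircuit $e$ is *simplicial* if every $r$-subset of $N_{\mathcal C}[e]$ belongs to $\mathcal C$. Let $\mathcal C\setminus e$ be the clutter obtained by deleting all circuits that contain $e$. Then $\mathcal C$ is *chordal* if $\mathcal C=\emptyset$, or if $\mathcal C$ has a simplicial maximal subcircuit $e$ such that $\mathcal C\setminus e$ is chordal. The *complement* $\overline{\mathcal C}$ consists of all $r$-subsets of $V$ not in $\mathcal C$, and $\mathcal C$ is *co-chordal* if $\overline{\mathcal C}$ is chordal. For $\mathrm{Con}_r(G)$ the complement is taken on $V=V(G)$.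

A step $\mathcal C\mapsto\mathcal C\setminus e$ with $e$ a simplicial maximal subcircuit is called a *simplicial deletion*. For $r=2$ it is exactly a move of the game in Section 1: $e$ is a non-isolated vertex, $N[e]$ its closed neighborhood, and simplicial means that this neighborhood is a clique.

Here are two examples with $r=3$.

Let $G$ be the path $1-2-3-4$. Then $\mathrm{Con}_3(G)=\{123,234\}$, so $\Sigma_3(G)=\langle 4,1\rangle$ is two points, which is CM because every $0$-dimensional complex is. The complement is $\{124,134\}$. The pair $12$ lies only in $124$, so it is simplicial, and after deleting it $13$ is simplicial in $\{134\}$. So $\mathrm{Con}_3(G)$ is co-chordal.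

Let $G$ be two disjoint triangles $123$ and $456$. Then $\Sigma_3(G)=\langle 456,123\rangle$ is disconnected of dimension $2$, hence not CM. The complement $\mathcal C$ consists of all triples except $123$ and $456$. For $e=12$ we get $N[e]=\{1,2,4,5,6\}\supseteq 456$. For $e=14$ we get $N[e]=\{1,\dots,6\}\supseteq 123$. By symmetry these are the only types of pairs, so $\mathcal C$ has no simplicial maximal subcircuit and is not chordal.

**Conjecture.** Let $\mathrm{Con}_r(G)\ne\emptyset$. Then, for every field $\mathbb K$, $\Sigma_r(G)$ is CM over $\mathbb K$ if and only if $\mathrm{Con}_r(G)$ is co-chordal.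

The source of the problem is Priyavrat Deshpande, Amit Roy and Rutuja Sawant, "The complex of $r$-co-connected subgraphs, chordality and Fröberg's theorem", arXiv:2510.25710 (2025). The conjecture holds for $r\le2$. Proposition 1 is the case $r=2$. For $r=1$ the complement of $\mathrm{Con}_1(G)$ is $\emptyset$, which is chordal, and $\Sigma_1(G)$ is the boundary of a simplex, with Stanley–Reisner ring $\mathbb K[x_1,\dots,x_n]/(x_1\cdots x_n)$, which is CM; so both sides hold.

We shall show that the conjecture fails for every $r\ge3$, with an explicit counterexample for $r=3$ on $16$ vertices. The weaker statement "CM over *all* fields if and only if co-chordal" also fails for every $r\ge 3$.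

## 3. A homological criterion for $r\ge2$

From now on $r\ge2$. For an $r$-uniform clutter $\mathcal C$ on $V$ let $\Delta(\mathcal C)$ be the complex of all $F\subseteq V$ such that $|F|<r$ or all $r$-subsets of $F$ lie in $\mathcal C$. If $\mathcal C=\overline{\mathrm{Con}_r(G)}$, then $\Delta(\mathcal C)=\mathrm{Ind}_r(G)$. For a complex $\Delta$, $\Delta[W]$ is the complex of faces contained in $W$.

**Lemma 1.** $\Sigma_r(G)$ is CM over $\mathbb K$ if and only if
$$\tilde H_j(\mathrm{Ind}_r(G)[W];\mathbb K)=0\qquad\text{for all }W\subseteq V(G)\text{ and all }j\ge r-1. \tag{1}$$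

*Proof.* Put $\Delta=\mathrm{Ind}_r(G)$. The ideal $I_\Delta$ is nonzero and generated in degree $r$. By Eagon–Reiner, $\Sigma_r(G)=\Delta^\vee$ is CM over $\mathbb K$ if and only if $I_\Delta$ has a linear resolution. Hochster's formula says that the multigraded Betti numbers of $I_\Delta$ are concentrated in squarefree degrees $W$, with
$$\beta_{i,W}(I_\Delta)=\dim\tilde H_{|W|-i-2}(\Delta[W];\mathbb K)\qquad(i\ge0).$$
Linearity means $\beta_{i,W}=0$ unless $|W|=i+r$. With $j=|W|-i-2$, this says $\tilde H_j(\Delta[W])=0$ whenever $j\ne r-2$ and $j\le|W|-2$.

We compare this with (1). Let $W\ne\emptyset$. Since $\Delta[W]$ contains all subsets of $W$ of size at most $r-1$, it has the same $(r-2)$-skeleton as the full simplex on $W$, so $\tilde H_j(\Delta[W])=0$ for $j<r-2$ automatically. Also $\tilde H_j(\Delta[W])=0$ for $j\ge|W|-1$: the dimension is at most $|W|-1$, and equality occurs only for a full simplex, which is acyclic. So the linearity conditions for $W\neq\emptyset$ are exactly those of (1). For $W=\emptyset$ the only nonzero group is $\tilde H_{-1}$, which appears neither in (1), since $r-1\ge1$, nor in the linearity condition, since $-1>|W|-2$. $\square$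

In the second example of Section 2, $\mathrm{Ind}_3(G)$ consists of the sets containing neither $123$ nor $456$. It is the join of two triangle boundaries, a $3$-sphere, and $\tilde H_3\neq0$ violates (1) with $W=V(G)$.

## 4. The effect of a simplicial deletion on homology

**Lemma 2.** Let $e$ be a simplicial maximal subcircuit of $\mathcal C$. For all $W\subseteq V$ and $j\ge r-1$, over any field, $\tilde H_j(\Delta(\mathcal C\setminus e)[W])\cong\tilde H_j(\Delta(\mathcal C)[W])$.

*Proof.* **Step 1. Which faces disappear.** We determine the faces lost. First,
$$\Delta(\mathcal C\setminus e)=\Delta(\mathcal C)\setminus\{F:e\subsetneq F\}. \tag{2}$$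
Indeed, a set $F\supsetneq e$ contains an $r$-set containing $e$, so it is not a face on the left. A face $F$ of $\Delta(\mathcal C)$ not properly containing $e$ has no $r$-subset containing $e$, so it survives. Let $N=N_{\mathcal C}[e]$. If $F\in\Delta(\mathcal C)$ and $F\supsetneq e$, then for each $c\in F\setminus e$ the $r$-set $e\cup\{c\}$ is a circuit, so $c\in N$; hence $F\subseteq N$. And $N\in\Delta(\mathcal C)$, because $e$ is simplicial.

Now fix $W$ and write $\Delta=\Delta(\mathcal C)[W]$, $\Delta'=\Delta(\mathcal C\setminus e)[W]$, $M=W\cap N$. If $e\not\subseteq W$ or $M=e$, then $\Delta=\Delta'$. Otherwise the faces in $\Delta\setminus\Delta'$ are exactly the sets $F$ with $e\subsetneq F\subseteq M$.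

**Step 2. The relative homology.** We compute $H_*(\Delta,\Delta')$. Order the vertices with $e$ first. The relative chain complex has a basis of the $F$ above. In $\partial F$, the terms that drop an element of $e$ lie in $\Delta'$, and so does $e$ itself. So $F\mapsto F\setminus e$ identifies it, up to a shift by $r-1$ and signs, with the unreduced chain complex of the full simplex on the nonempty set $M\setminus e$. Therefore $H_j(\Delta,\Delta')=0$ for $j\ne r-1$, and $H_{r-1}(\Delta,\Delta')$ is one-dimensional, generated by $e\cup\{c\}$ for any $c\in M\setminus e$.

**Step 3. The long exact sequence.** We transfer this to $\Delta$ and $\Delta'$. For $j\ge r$ both neighbors $H_{j+1}(\Delta,\Delta')$ and $H_j(\Delta,\Delta')$ vanish, which gives the claim. For $j=r-1$ we have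
$$0\to H_{r-1}(\Delta')\to H_{r-1}(\Delta)\to H_{r-1}(\Delta,\Delta')\xrightarrow{\ \delta\ }\tilde H_{r-2}(\Delta').$$
Here $\delta[e\cup c]=[\partial(e\cup c)]$ is represented by a cycle with coefficient $\pm1$ at $e$. No $r$-element face of $\Delta'$ contains $e$, so every boundary in $\Delta'$ has coefficient $0$ at $e$. Hence $\delta$ is injective, and $H_{r-1}(\Delta')\cong H_{r-1}(\Delta)$. $\square$

**Corollary 1** (a known theorem of Bigdeli–Yazdan Pour–Zaare-Nahandi)**.** If $\mathrm{Con}_r(G)$ is co-chordal, then $\Sigma_r(G)$ is CM over every field.

*Proof.* Simplicial deletions lead from $\mathcal C=\overline{\mathrm{Con}_r(G)}$ to $\emptyset$. By Lemma 2, the groups in (1) are those of $\Delta(\emptyset)[W]$, and $\dim\Delta(\emptyset)\le r-2$. So they vanish, and Lemma 1 applies. $\square$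

So one direction of the conjecture is true for every $r\ge2$.

## 5. Circles, projective planes, and the obstacle of graph structure

For the converse, one would imitate $r=2$. Let $H=\overline G$. Then $\mathrm{Ind}_2(G)$ is the complex of cliques of $H$. If $H$ is not chordal, it has an induced cycle on some vertex set $W$ with $|W|\ge4$, and $\mathrm{Ind}_2(G)[W]$ is a circle. Since $H_1$ of a circle is nonzero over *every* field, (1) fails over every field. For $r=3$ one would like to say: if stripping gets stuck, some induced piece carries a $2$-cycle. This is where the argument breaks down, because being stuck is a condition on edges and not on cycles. A closed surface gets stuck everywhere, but it need not carry a $2$-cycle over a given field.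

Let $K$ be the $2$-dimensional complex on $\{1,\dots,6\}$ with the ten facets
$$123,\ 124,\ 135,\ 146,\ 156,\ 236,\ 245,\ 256,\ 345,\ 346. \tag{3}$$
Each of the $15$ pairs lies in exactly two facets:
$$\begin{array}{lll}12:123,124&13:123,135&14:124,146\\15:135,156&16:146,156&23:123,236\\24:124,245&25:245,256&26:236,256\\34:345,346&35:135,345&36:236,346\\45:245,345&46:146,346&56:156,256\end{array}$$
The links of the vertices $1,\dots,6$ are the $5$-cycles $2\,3\,5\,6\,4$; $1\,3\,6\,5\,4$; $1\,2\,6\,4\,5$; $1\,2\,5\,3\,6$; $1\,3\,4\,2\,6$; $1\,4\,3\,2\,5$. So $K$ is a connected closed surface with Euler characteristic $6-15+10=1$, that is, the projective plane $\mathbb{RP}^2$.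

**Lemma 3.** $H_2(K;\mathbb K)=0$ if and only if $\operatorname{char}\mathbb K\ne2$.

*Proof.* This is a property of $\mathbb{RP}^2$, but we can see it by hand. Let $z$ be a $2$-cycle. Comparing coefficients along the five edges at vertex $1$ shows that
$$[1,2,3],\ [1,3,5],\ [1,5,6],\ [1,6,4],\ [1,4,2]$$
have the same coefficient $c$ in $z$. The boundary of the sum of these five is $[2,3]+[3,5]+[5,6]+[6,4]+[4,2]$. Each of these edges lies in exactly one further triangle, and cancellation forces
$$[3,2,6],\ [5,3,4],\ [6,5,2],\ [4,6,3],\ [2,4,5]$$
to have coefficient $c$ too. Their boundaries are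
$$\begin{aligned}
&[3,2]+[2,6]+[6,3],\quad [5,3]+[3,4]+[4,5],\quad [6,5]+[5,2]+[2,6],\\
&[4,6]+[6,3]+[3,4],\quad [2,4]+[4,5]+[5,2].
\end{aligned}$$
Adding everything, $\partial z=2c\,([2,6]+[6,3]+[3,4]+[4,5]+[5,2])$. So $z$ is a cycle if and only if $2c=0$. $\square$

Take the set $Y$ of triples in (3) as a $3$-uniform clutter. No $4$-set has all its triples in $Y$: if $abc,abd,acd$ were facets, the link of $a$ would contain a $3$-cycle, but it is a $5$-cycle. Every pair $e$ has $|N_Y[e]|=4$, so no pair is simplicial and $Y$ is not chordal. On the other hand $\dim\Delta(Y)=2$, and the $2$-cycles of $\Delta(Y)[W]$ are $2$-cycles of $K$, which vanish over $\mathbb Q$. So for arbitrary clutters the homological condition over $\mathbb Q$ does not imply chordality.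

This does not refute the conjecture, because $Y$ is not $\overline{\mathrm{Con}_3(G)}$ for any graph $G$ on these six vertices. Indeed, a triple is disconnected in $G$ exactly when it contains at least two edges of $H=\overline G$. Suppose that $Y$ is the set of these triples. If a vertex $v$ had three $H$-neighbors $a,b,c$, then $vab,vac,vbc\in Y$ and the link of $v$ would contain a $3$-cycle, which is impossible. So all $H$-degrees are at most $2$, and each vertex is the middle of at most one path of two $H$-edges. Hence at most $6$ triples contain two $H$-edges, while $|Y|=10$.

So the task is to find a graph whose clutter of disconnected $r$-sets carries the top homology of a prescribed complex $K$, even though it will contain further circuits.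

## 6. A graph built from a complex

The idea is to add one new vertex for each facet, so that $K$ appears subdivided, and to arrange that all further circuits can be removed by simplicial deletions.

**Construction.** Let $r\ge3$ and let $K$ be a finite pure simplicial complex of dimension $r-1$ with vertex set $X$ and set of facets $Y$, so each $y\in Y$ is an $r$-subset of $X$. Regard $Y$ as a set disjoint from $X$. Let $G_K$ be the graph on $X\sqcup Y$ in which $X$ and $Y$ are cliques and $x\in X$, $y\in Y$ are adjacent if and only if $x\notin y$.

Since $X$ is a clique with $|X|\ge r$, $\mathrm{Con}_r(G_K)\ne\emptyset$. For $\emptyset\ne B\subseteq Y$ let $\bigcap B\subseteq X$ be the intersection of its members. If $|B|\ge2$, then $|\bigcap B|\le r-1$, since distinct $r$-sets meet in at most $r-1$ elements.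

**Lemma 4.** The clutter $\mathcal C_K:=\overline{\mathrm{Con}_r(G_K)}$ is
$$\mathcal C_K=\{A\cup B:\ \emptyset\ne A\subseteq X,\ \emptyset\ne B\subseteq Y,\ |A|+|B|=r,\ A\subseteq\textstyle\bigcap B\}. \tag{4}$$

*Proof.* Let $F=A\cup B$ with $A\subseteq X$, $B\subseteq Y$, $|F|=r$. Both $G_K[A]$ and $G_K[B]$ are complete. So $G_K[F]$ is disconnected if and only if $A,B\ne\emptyset$ and no edge joins them, that is, $x\in y$ for all $x\in A$, $y\in B$. $\square$

For example, let $r=3$ and let $K$ have the facets $y=123$ and $z=234$. Then
$$\mathcal C_K=\{12y,\,13y,\,23y,\,23z,\,24z,\,34z,\,2yz,\,3yz\}.$$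
The first six circuits are the triangles of $K$ with each facet subdivided at an interior point. The last two are extra. They can be removed in one move: $e=yz$ has $N[e]=\{2,3,y,z\}$, and its four triples $23y,23z,2yz,3yz$ are all circuits, so $e$ is simplicial.

The main statements about $G_K$ are the following. Call $K$ *erasable* if $Y$ can be ordered $y_1,\dots,y_s$ so that each $y_i$ has an $(r-1)$-subset contained in no $y_j$ with $j>i$.

**Theorem 1.** $\Sigma_r(G_K)$ is CM over $\mathbb K$ if and only if $H_{r-1}(K;\mathbb K)=0$.

**Theorem 2.** Let $K$ be the $6$-vertex $\mathbb{RP}^2$ with the facets (3). Then $G_K$ has $16$ vertices, and $\Sigma_3(G_K)$ is CM over $\mathbb K$ if and only if $\operatorname{char}\mathbb K\ne2$. Also $\mathrm{Con}_3(G_K)$ is not co-chordal. So the conjecture fails, for example for $\mathbb K=\mathbb Q$.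

**Theorem 3.** (a) For $r\le2$ the conjecture is true. (b) For any $G$ with $\mathrm{Con}_r(G)\neq\emptyset$ and $r\ge2$, the set of characteristics over which $\Sigma_r(G)$ is CM is either empty or contains $0$ and all but finitely many primes. For every $r\ge3$ all such sets occur. In particular the conjecture fails for every $r\ge3$.

**Theorem 4.** For every $r\ge3$ there is a graph $G$ with $\Sigma_r(G)$ CM over every field but $\mathrm{Con}_r(G)$ not co-chordal.

**Theorem 5.** For $r=3$, $\mathrm{Con}_3(G_K)$ is co-chordal if and only if $K$ is erasable. For every $r\ge3$, if $K$ is erasable then $\mathrm{Con}_r(G_K)$ is co-chordal.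

Part (a) of Theorem 3 was proved in Sections 1 and 2.

## 7. Stripping $\mathcal C_K$ down to a subdivision of $K$

Let
$$\mathcal C_K^1=\{A\cup\{y\}:\ y\in Y,\ A\subset y,\ |A|=r-1\} \tag{5}$$
be the set of circuits of $\mathcal C_K$ with exactly one element in $Y$.

**Lemma 5.** Some sequence of simplicial deletions transforms $\mathcal C_K$ into $\mathcal C_K^1$.

For $r=3$ the example above already shows everything. For each pair $e=\{y,y'\}$ with $y\cap y'\ne\emptyset$, the circuits containing $e$ are the $\{x,y,y'\}$ with $x\in y\cap y'$, so $N[e]=(y\cap y')\cup\{y,y'\}$. Its triples contain at most two elements of $y\cap y'$ and are all in $\mathcal C_K$. None has been deleted before, since the only pair inside $Y$ that such a triple can contain is $e$. So we may delete all such pairs, in any order.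

For $r\ge4$ a new problem appears. Suppose $r=4$, $B=\{y,y'\}$ and $\bigcap B=\{a,b,c\}$. The circuits with $Y$-part $B$ are $ab\cup B$, $ac\cup B$, $bc\cup B$. To remove them we delete $\{a\}\cup B$, whose $N$ is $\{a,b,c\}\cup B$. The third one still remains; delete $\{b\}\cup B$, whose $N$ is now only $\{b,c\}\cup B$. The set $N$ shrinks in a controlled way because we follow an order. The general proof uses larger $B$ first, and for each $B$ the lexicographic order.

*Proof of Lemma 5.* **Step 1. The order of deletion.** We prescribe the sequence. Fix a linear order on $X$. Process $m=r-1,r-2,\dots,2$. For each $m$ process all $B\subseteq Y$ with $|B|=m$, one after another. Put $k=r-1-m\ge0$. For each $B$ process the $k$-subsets $A_0\subseteq\bigcap B$ in lexicographic order, written as increasing sequences. For each pair $(B,A_0)$ delete $e=A_0\cup B$, a set of size $r-1$, if it lies in a remaining circuit; otherwise skip it.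

**Step 2. The inductive claim.** We describe what is left at each moment. A circuit with $Y$-part $B$, $|B|=m$, is $A\cup B$ with $|A|=k+1$. Let $\mathrm{in}(A)$ be the set of the $k$ smallest elements of $A$. For each $i$, its $i$-th smallest element is at most that of any other $k$-subset of $A$, so $\mathrm{in}(A)$ is the lexicographically smallest $k$-subset of $A$. The claim is that when $(B,A_0)$ is processed, the remaining circuits are precisely the following circuits of $\mathcal C_K$:

- all those with $Y$-part of size less than $m$;
- all those whose $Y$-part is a not yet processed set of size $m$, other than $B$;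
- the circuits $A\cup B$ with $\mathrm{in}(A)\ge_{\mathrm{lex}}A_0$.

At the start this holds: there are no circuits with $Y$-part of size $r$, and $A_0$ is the lexicographically first $k$-subset.

**Step 3. The neighborhood of $e$.** We compute $N[e]$. A remaining circuit that contains $e=A_0\cup B$ has $Y$-part of size at most $m$, so it equals $A_0\cup\{c\}\cup B$ with $c\in\bigcap B$. Since $A_0$ is a $k$-subset of $A_0\cup\{c\}$, we have $\mathrm{in}(A_0\cup c)\le_{\mathrm{lex}}A_0$. So the circuit being present means $\mathrm{in}(A_0\cup c)=A_0$, that is, $c>\max A_0$ (no condition if $k=0$). Conversely all such circuits with $c\in\bigcap B$ are present. So if $e$ is not skipped, then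
$$N[e]=A_1\cup B,\qquad A_1=A_0\cup\{c\in\textstyle\bigcap B: c>\max A_0\}.$$

**Step 4. $e$ is simplicial.** We check all $r$-subsets $F$ of $N[e]$. Since $|B|=m\le r-1$ and, because $m\ge2$, $|A_1|\le|\bigcap B|\le r-1$, we can write $F=A\cup B'$ with $\emptyset\ne A\subseteq A_1$ and $\emptyset\ne B'\subseteq B$. Then $A\subseteq\bigcap B\subseteq\bigcap B'$, so $F\in\mathcal C_K$. If $|B'|<m$, then $F$ remains by the claim. If $B'=B$, then $A$ is a $(k+1)$-subset of $A_1$. The $k$ smallest elements of $A_1$ form $A_0$, so for $i\le k$ the $i$-th smallest element of $A$ is at least that of $A_0$. Hence $\mathrm{in}(A)\ge_{\mathrm{lex}}A_0$, and $F$ remains.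

**Step 5. The claim persists.** We verify the induction. By Step 3, deleting $e$ removes exactly the circuits $A\cup B$ with $\mathrm{in}(A)=A_0$. If $e$ was skipped, there were none, because such a circuit contains $e$. So the claim holds for the next $k$-subset. After all $A_0$ have been processed, no circuit with $Y$-part $B$ remains, because $\mathrm{in}(A)$ is always one of the processed sets. (If $\bigcap B$ has fewer than $k$ elements, there were no such circuits at all.) So we can pass to the next $B$, and then to the next $m$. At the end exactly the circuits with $|B|=1$ are left. $\square$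

**Lemma 6.** $\Delta(\mathcal C_K^1)$ has dimension $r-1$. Let $K'$ be its subcomplex generated by the circuits in $\mathcal C_K^1$. Then $K'$ is the stellar subdivision of $K$ at the barycenters of all facets, with $y\in Y$ as the new vertex in the facet $y$. So $|K'|\cong|K|$, and $H_{r-1}(\Delta(\mathcal C_K^1);\mathbb K)\cong H_{r-1}(K;\mathbb K)$.

*Proof.* **Step 1. The dimension.** We exclude faces of size $r+1$. Suppose $F=A\cup B$ with $|F|=r+1$ has all its $r$-subsets in $\mathcal C_K^1$. Each $r$-subset has exactly one element in $Y$, so $B\ne\emptyset$. If $A\ne\emptyset$, removing an element of $A$ gives $|B|=1$, while removing an element of $B$ gives $|B|-1=1$, a contradiction. If $A=\emptyset$, the $r$-subsets have $r\ne1$ elements in $Y$, again a contradiction. So $\dim\Delta(\mathcal C_K^1)=r-1$, and its $(r-1)$-faces are exactly the circuits in $\mathcal C_K^1$.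

**Step 2. The subdivision.** We identify $K'$. For fixed $y$, the sets $A\cup\{y\}$ with $A\subset y$, $|A|=r-1$, generate the cone with apex $y$ over the boundary of the simplex $y$. Since $K$ is pure, $K'$ arises from $K$ by replacing each facet by this cone. Sending the vertex $y$ to the barycenter of the facet $y$, fixing $X$, and extending affinely gives a homeomorphism $h:|K'|\to|K|$.

**Step 3. Top homology.** We compare cycles. In dimension $r-1$, the top dimension, homology is the space of cycles. By Step 1, $\Delta(\mathcal C_K^1)$ and $K'$ have the same $(r-1)$-faces, hence the same $(r-1)$-cycles. So $H_{r-1}(\Delta(\mathcal C_K^1))=H_{r-1}(K')\cong H_{r-1}(K)$. $\square$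

## 8. Theorem 1 and the graph on $16$ vertices

*Proof of Theorem 1.* By Lemma 1, Lemma 2 and Lemma 5, $\Sigma_r(G_K)$ is CM over $\mathbb K$ if and only if $\tilde H_j(\Delta(\mathcal C_K^1)[W];\mathbb K)=0$ for all $W$ and all $j\ge r-1$. Since $\dim\Delta(\mathcal C_K^1)=r-1$, only $j=r-1$ matters. There homology is the space of cycles, so $H_{r-1}(\Delta(\mathcal C_K^1)[W])\subseteq H_{r-1}(\Delta(\mathcal C_K^1))$, with equality for $W=X\sqcup Y$. So the condition is $H_{r-1}(\Delta(\mathcal C_K^1);\mathbb K)=0$, and by Lemma 6 this is $H_{r-1}(K;\mathbb K)=0$. $\square$

*Proof of Theorem 2.* The graph $G_K$ has $6+10=16$ vertices. Theorem 1 with $r=3$ and Lemma 3 show that $\Sigma_3(G_K)$ is CM over $\mathbb K$ if and only if $\operatorname{char}\mathbb K\ne2$. If $\mathrm{Con}_3(G_K)$ were co-chordal, then by Corollary 1 the complex $\Sigma_3(G_K)$ would be CM over $\mathbb F_2$, which is false. So over $\mathbb Q$ the complex is CM while $\mathrm{Con}_3(G_K)$ is not co-chordal, and the conjecture is disproved. $\square$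

## 9. Which sets of characteristics occur

*Proof of Theorem 3(b).* **Step 1. The restriction on the set.** We show that the set is empty or contains $0$ and all but finitely many primes. By Lemma 1, CM-ness depends only on dimensions of homology groups of finite complexes, hence only on $\operatorname{char}\mathbb K$. Consider the finitely many complexes $\Delta_W=\mathrm{Ind}_r(G)[W]$. By universal coefficients,
$$\tilde H_j(\Delta_W;\mathbb F_p)\cong\big(\tilde H_j(\Delta_W;\mathbb Z)\otimes\mathbb F_p\big)\oplus\mathrm{Tor}\big(\tilde H_{j-1}(\Delta_W;\mathbb Z),\mathbb F_p\big).$$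
Suppose $\Sigma_r(G)$ is CM over $\mathbb F_p$. Then for $j\ge r-1$ the finitely generated group $\tilde H_j(\Delta_W;\mathbb Z)$ becomes $0$ after tensoring with $\mathbb F_p$, so it has rank $0$. Hence $\tilde H_j(\Delta_W;\mathbb Q)=0$, and $\Sigma_r(G)$ is CM over $\mathbb Q$. Suppose now that $\Sigma_r(G)$ is CM over $\mathbb Q$. Then $\tilde H_j(\Delta_W;\mathbb Z)$ is finite for $j\ge r-1$. If $p$ does not divide the order of the torsion of any of the groups $\tilde H_j(\Delta_W;\mathbb Z)$ with $j\ge r-2$, both summands vanish for all $j\ge r-1$, so $\Sigma_r(G)$ is CM over $\mathbb F_p$. This excludes only finitely many primes.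

**Step 2. Realization for $r\ge3$.** We produce every allowed set by a choice of $K$ and Theorem 1. Put $d=r-1\ge2$. For the empty set take for $K$ the boundary of a $(d+1)$-simplex, for which $H_d(K;\mathbb K)\ne0$ over every field. For the set of all characteristics take for $K$ a $d$-simplex.

Now let a nonempty finite set of primes be given, with product $m$; we want its complement. The CW complex $S^{d-1}\cup_m e^d$, obtained by attaching a $d$-cell along a map of degree $m$, satisfies $H_d(\,\cdot\,;\mathbb K)=\ker(\mathbb K\xrightarrow{\,m\,}\mathbb K)$. By Hatcher, *Algebraic Topology*, Thm 2C.5, a finite CW complex is homotopy equivalent to a finite simplicial complex of the same dimension. Let $L$ be such a complex here, of dimension $d$, and let $K$ be the subcomplex generated by the $d$-faces of $L$. Then $K$ is pure of dimension $d$, and $K$ and $L$ have the same $d$-cycles. So $H_d(K;\mathbb K)=H_d(L;\mathbb K)=\ker(\mathbb K\xrightarrow{m}\mathbb K)$, which vanishes if and only if $\operatorname{char}\mathbb K\nmid m$ (where $0\nmid m$). The complex $K$ is nonempty, because $H_d(L;\mathbb F_p)\ne0$ for $p\mid m$. By Theorem 1, $\Sigma_r(G_K)$ is CM exactly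 in the characteristics that do not divide $m$.

**Step 3. Failure of the conjecture.** We conclude for every $r\ge3$. In the last case $\Sigma_r(G_K)$ is CM over $\mathbb Q$ but not over $\mathbb F_p$ for $p\mid m$. By Corollary 1, $\mathrm{Con}_r(G_K)$ is not co-chordal. $\square$

In particular, for $r\ge3$ no condition on $G$ that ignores the field can characterize CM-ness of $\Sigma_r(G)$ over an individual field.

## 10. Double coverings: CM over every field without co-chordality

So far non-co-chordality has always been detected by Corollary 1, using a second field in which CM-ness fails. For Theorem 4 the complex must be CM over every field, so Corollary 1 gives nothing. A finer invariant is needed. A chordal clutter gives more than vanishing homology: it gives a homotopy equivalence with a complex of smaller dimension. A homotopy equivalence lifts to coverings, and a covering of $K$ can have top homology even when $K$ has none.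

For an $r$-uniform clutter $\mathcal C$ let $\Gamma(\mathcal C)$ be the subcomplex of $\Delta(\mathcal C)$ generated by the faces of size at least $r$. The faces of $\Delta(\mathcal C)$ of size less than $r$ that lie in no larger face are left out, because they would only disturb the homotopy type.

**Lemma 7.** Let $\mathcal C=\mathcal C_0,\mathcal C_1,\dots,\mathcal C_t$ with $\mathcal C_i=\mathcal C_{i-1}\setminus e_i$ be simplicial deletions. Put $\Gamma_0=\Gamma(\mathcal C)$ and $\Gamma_i=\Gamma_{i-1}\setminus\{F: F\supseteq e_i\}$. Then each $\Gamma_i$ is a strong deformation retract of $\Gamma_{i-1}$, and the faces of $\Gamma_i$ of size at least $r$ are exactly those of $\Delta(\mathcal C_i)$.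

*Proof.* **Step 1. A unique facet over $e_i$.** By induction on $i$, assume the faces of size at least $r$ in $\Gamma_{i-1}$ are those of $\Delta(\mathcal C_{i-1})$; for $i=1$ this holds by definition. This step finds the facets containing $e_i$. Let $N_i=N_{\mathcal C_{i-1}}[e_i]$. It is a face of $\Delta(\mathcal C_{i-1})$ of size at least $r$, hence a face of $\Gamma_{i-1}$, and $e_i\subsetneq N_i$. A face of $\Gamma_{i-1}$ that properly contains $e_i$ has size at least $r$, so it lies in $\Delta(\mathcal C_{i-1})$ and is contained in $N_i$ by Step 1 of Lemma 2. So $N_i$ is the unique facet of $\Gamma_{i-1}$ that contains $e_i$.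

**Step 2. The collapse.** We remove all faces in the interval $[e_i,N_i]$ by elementary collapses. Fix $c\in N_i\setminus e_i$ and pair each $F$ with $e_i\subseteq F\subseteq N_i\setminus\{c\}$ with $F\cup\{c\}$. These pairs exhaust the interval. Remove them in order of decreasing $|F|$. When the turn of $F$ comes, all larger sets $F'\supsetneq F$ in the interval that avoid $c$, and the $F'\cup\{c\}$, are gone, so $F\cup\{c\}$ is the only remaining face properly containing the nonempty face $F$. Removing the two is an elementary collapse, which is a strong deformation retraction. Composing them retracts $\Gamma_{i-1}$ onto $\Gamma_i$.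

**Step 3. Large faces.** We restore the induction hypothesis. The faces of $\Gamma_i$ of size at least $r$ are the faces of $\Delta(\mathcal C_{i-1})$ of size at least $r$ that do not contain $e_i$. By (2) these are the faces of $\Delta(\mathcal C_i)$ of size at least $r$. $\square$

Now recall double coverings. A $1$-cocycle mod $2$ on a simplicial complex $L$ is a symmetric function $b$ on edges with values in $\mathbb Z/2$ such that $b(u,v)+b(v,w)=b(u,w)$ on every triangle. It defines a double covering of $|L|$ with vertices $(v,s)$, $v$ a vertex of $L$ and $s\in\mathbb Z/2$, in which the sheets are glued by the rule that $(u,s),(v,s')$ are joined over an edge $uv$ if and only if $s+s'=b(u,v)$, and similarly over larger faces. Double coverings of $L$, connected or not, are classified in this way by $H^1(L;\mathbb Z/2)$, naturally in $L$. For example, on the boundary of the triangle $123$ take $b(1,2)=b(2,3)=0$, $b(1,3)=1$. The covering is the hexagon $(1,0),(2,0),(3,0),(1,1),(2,1),(3,1)$, which is connected.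

The covering of $K$ must be extended to all of $\Gamma(\mathcal C_K)$, including the extra simplices $A\cup B$ with $|B|\ge2$.

**Lemma 8.** Let $\Gamma=\Gamma(\mathcal C_K)$. It contains $K'$. For every double covering $\hat K\to|K|$ there is a double covering $\hat\Gamma\to|\Gamma|$ whose restriction to $|K'|\cong|K|$ is isomorphic to $\hat K$.

*Proof.* **Step 1. The faces of $\Gamma$.** We find out which edges and triangles exist. Since $\mathcal C_K^1\subseteq\mathcal C_K$, the complex $K'$ is contained in $\Gamma$. Every face of $\Gamma$ lies in a face $F=A\cup B$ of $\Delta(\mathcal C_K)$ with $A\subseteq X$, $B\subseteq Y$, $|F|\ge r$. All $r$-subsets of $F$ lie in $\mathcal C_K$ and so meet both $X$ and $Y$; hence $A,B\ne\emptyset$. Any $x\in A$, $y\in B$ lie in a common $r$-subset, so $x\in y$ by (4). Thus $A\subseteq\bigcap B$. Consequently, vertices of $X$ in a common face of $\Gamma$ lie in a common facet of $K$; if $x,y$ are in a common face, then $x\in y$; and the vertices of $Y$ in a common face have a common element, together with which any further $X$-vertices of that face lie in all of them.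

**Step 2. The function $b$.** We extend a cocycle. Let $a$ be a $1$-cocycle of $K$ that represents $\hat K$, and put $a(u,u)=0$. Then $a(u,v)+a(v,w)=a(u,w)$ for any $u,v,w$ in a common face of $K$, repetitions allowed. Choose $\beta(y)\in y$ for each $y\in Y$, and define on edges of $\Gamma$
$$b(x,x')=a(x,x'),\qquad b(x,y)=a(x,\beta(y)),\qquad b(y,y')=a(\beta(y),x)+a(x,\beta(y'))\ \text{ for any }x\in y\cap y'. \tag{6}$$
All values of $a$ used are defined: $x,x'$ lie in a common facet, $x$ and $\beta(y)$ lie in $y$, and so on. The third value does not depend on $x$. For $x,x'\in y\cap y'$ the cocycle condition in the simplices $y$ and $y'$ gives $a(\beta(y),x')=a(\beta(y),x)+a(x,x')$ and $a(x',\beta(y'))=a(x',x)+a(x,\beta(y'))$; adding these, the terms $a(x,x')+a(x',x)$ cancel mod $2$.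

**Step 3. The cocycle condition.** We check $b$ on the four kinds of triangles of $\Gamma$. A triangle $\{x,x',x''\}$ lies in a facet of $K$, where $a$ is a cocycle. In $\{x,x',y\}$ the elements $x,x',\beta(y)$ lie in $y$, so $b(x,x')+b(x',y)=a(x,x')+a(x',\beta(y))=a(x,\beta(y))=b(x,y)$. In $\{x,y,y'\}$ we have $x\in y\cap y'$, and using this $x$ in (6) gives $b(y,y')=b(y,x)+b(x,y')$. In $\{y,y',y''\}$ there is a common $x\in y\cap y'\cap y''$; using it in all three values gives
$$b(y,y')+b(y',y'')=a(\beta(y),x)+2a(x,\beta(y'))+a(x,\beta(y''))=b(y,y'').$$
So $b$ is a cocycle and defines a double covering $\hat\Gamma\to|\Gamma|$.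

**Step 4. The restriction to $K'$.** We compare with $\hat K$. Let $\rho:K'\to K$ be given by $x\mapsto x$, $y\mapsto\beta(y)$. It is simplicial, since $A\cup\{y\}$ goes to $A\cup\{\beta(y)\}\subseteq y$. On the edges $xx'$ and $xy$ of $K'$, (6) says $b=\rho^*a$. Let $h:|K'|\to|K|$ be the homeomorphism of Lemma 6. Both $\rho$ and $h$ map each simplex of $K'$ containing a vertex $y\in Y$ into the closed simplex $y$, and both are the identity on simplices with all vertices in $X$. So they are homotopic along straight lines, and $\rho^*a$ represents the class of the pullback $h^*\hat K$. Thus $\hat\Gamma|_{K'}\cong h^*\hat K$. $\square$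

**Proposition 2.** If $K$ has a double covering $\hat K$ with $H_{r-1}(\hat K;\mathbb F)\ne0$ for some field $\mathbb F$, then $\mathrm{Con}_r(G_K)$ is not co-chordal.

*Proof.* **Step 1. Lifting retractions.** We transfer deformation retractions to $p:\hat\Gamma\to|\Gamma|$, the covering of Lemma 8. Let $R_s$, $s\in[0,1]$, be a strong deformation retraction of $|\Gamma|$ onto a subcomplex $\Gamma'$. The homotopy $R_s\circ p$ lifts to a homotopy of $\hat\Gamma$ starting at the identity. Over $\Gamma'$ it is constant, by uniqueness of lifts, and it ends in $p^{-1}(\Gamma')$. So $\hat\Gamma\simeq p^{-1}(\Gamma')=\hat\Gamma|_{\Gamma'}$.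

**Step 2. $H_{r-1}(\hat\Gamma;\mathbb F)\neq0$.** By Lemmas 5 and 7, $\Gamma$ deformation retracts to a subcomplex $\Gamma^1$ whose faces of size at least $r$ are those of $\Delta(\mathcal C_K^1)$. By Lemma 6, these are the circuits in $\mathcal C_K^1$. So $\Gamma^1$ has dimension $r-1$ and contains $K'$. Hence $\hat\Gamma\simeq\hat\Gamma|_{\Gamma^1}$, which has dimension $r-1$ and contains the subcomplex $\hat\Gamma|_{K'}$, homeomorphic to $\hat K$. In top dimension homology consists of cycles, so $H_{r-1}(\hat K;\mathbb F)$ embeds in $H_{r-1}(\hat\Gamma;\mathbb F)$, which is therefore nonzero.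

**Step 3. Contradiction with chordality.** Suppose $\mathcal C_K$ is chordal. Applying Lemma 7 to a sequence that ends in $\emptyset$, $\Gamma$ deformation retracts to a complex with no faces of size at least $r$, that is, of dimension at most $r-2$. By Step 1, $\hat\Gamma$ is homotopy equivalent to a complex of dimension at most $r-2$, so $H_{r-1}(\hat\Gamma;\mathbb F)=0$, contradicting Step 2. $\square$

*Proof of Theorem 4.* Let $d=r-1\ge2$.

**Step 1. A space without top homology over any field.** We take a mapping torus. Let $f:S^{d-1}\to S^{d-1}$ be a basepoint-preserving map of degree $2$, and $T=S^{d-1}\times I/(z,1)\sim(f(z),0)$. With $S^{d-1}=e^0\cup\sigma$, $T$ is a CW complex with cells $e^0$, $e^0\times I$, $\sigma$ and $\tau=\sigma\times I$. The boundary of $\tau$ sees $\sigma$ at the bottom once and at the top, via $f$, twice, with opposite signs, so $\partial\tau=\pm(2\sigma-\sigma)=\pm\sigma$. (For $d\ge3$ the $1$-cell $e^0\times I$ has the wrong dimension to occur. For $d=2$, $\tau$ is a square whose two vertical sides both run along $e^0\times I$, and these contributions cancel.) So $\partial\tau\ne0$ over every field, and $H_d(T;\mathbb K)=0$ for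 all $\mathbb K$.

**Step 2. A double covering with top homology over $\mathbb F_3$.** Let $\hat T\to T$ be the pullback of the connected double cover of $S^1$ under the projection $T\to S^1$. It consists of two copies of $S^{d-1}\times I$, indexed by $i\in\mathbb Z/2$, with $(z,1)_i\sim(f(z),0)_{i+1}$. Its $d$-cells are $\tau_0,\tau_1$, with $\partial\tau_i=\pm(2\sigma_{i+1}-\sigma_i)$, with the same sign for both; for $d=2$ the vertical sides cancel as before. Therefore
$$\partial(\tau_0-\tau_1)=\pm\big(2\sigma_1-\sigma_0-2\sigma_0+\sigma_1\big)=\pm3(\sigma_1-\sigma_0),$$
so $\tau_0-\tau_1$ is a nonzero cycle over $\mathbb F_3$ and $H_d(\hat T;\mathbb F_3)\ne0$.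

**Step 3. Passing to a pure simplicial complex.** We make $T$ an input for $G_K$. Let $L\simeq T$ be a finite simplicial complex of dimension $d$ (Hatcher, Thm 2C.5), and let $\hat L$ be the pullback of $\hat T$ along a homotopy equivalence $L\to T$, so that $\hat L\simeq\hat T$. Let $K$ be the subcomplex of $L$ generated by its $d$-faces, and $\hat K=\hat L|_K$. The $d$-faces of $\hat L$ lie over $d$-faces of $L$, so passing from $L$ to $K$ and from $\hat L$ to $\hat K$ does not change the $d$-cycles. Hence $H_d(K;\mathbb K)=H_d(T;\mathbb K)=0$ for all $\mathbb K$, and $H_d(\hat K;\mathbb F_3)=H_d(\hat T;\mathbb F_3)\ne0$. In particular $K$ has $d$-faces and is pure of dimension $d=r-1$.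

**Step 4. Conclusion.** By Theorem 1, $\Sigma_r(G_K)$ is CM over every field. By Proposition 2, $\mathrm{Con}_r(G_K)$ is not co-chordal. $\square$

## 11. Erasable complexes and the exact answer for $r=3$

For $r=3$ co-chordality of $\mathrm{Con}_3(G_K)$ can be determined exactly. A single triangle is erasable. So are two triangles that share an edge, since each has an edge of its own. The boundary of a tetrahedron and the complex (3) are not erasable, because every edge lies in two triangles and no first triangle $y_1$ can be chosen.

*Proof of Theorem 5: erasable implies co-chordal, $r\ge3$.* By Lemma 5 it suffices to show that $\mathcal C_K^1$ is chordal. We delete all circuits containing $y_1$ and iterate. Let $A_1\subset y_1$ be an $(r-1)$-set contained in no other facet, and write $y_1=A_1\cup\{v\}$. In $\mathcal C_K^1$ the set $A_1$ lies in the single circuit $A_1\cup\{y_1\}$. Then $N[A_1]$ is this circuit, so $A_1$ is simplicial; delete it. For each $a\in A_1$ put $e=(A_1\setminus a)\cup\{y_1\}$. The only circuits of $\mathcal C_K^1$ that contain $e$ are $A_1\cup\{y_1\}$, already deleted, and $(A_1\setminus a)\cup\{v,y_1\}$. The latter is still present, since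 it contains none of the earlier deleted sets: it does not contain $A_1$, and for $a'\ne a$ it does not contain $(A_1\setminus a')\cup\{y_1\}\ni a$. So $e$ lies in a single circuit and is simplicial; delete it. The $(r-1)$-subsets of $y_1$ are $A_1$ and the sets $(A_1\setminus a)\cup\{v\}$, so all circuits containing $y_1$, and no others, are gone. What remains is $\mathcal C^1$ of the complex generated by $y_2,\dots,y_s$. Repeat with $y_2$, and so on, until nothing is left. $\square$

*Proof of Theorem 5: co-chordal implies erasable, $r=3$.* Suppose that $K$ is not erasable. We show that $\mathcal C_K$ is not chordal.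

**Step 1. Reduction to the case without free edges.** We pass to a subcomplex in which every edge lies in at least two triangles. Repeatedly remove a triangle that has an edge contained in no other remaining triangle. Since $K$ is not erasable, this gets stuck at a nonempty $Y'\subseteq Y$ such that every edge of a triangle in $Y'$ lies in at least two triangles of $Y'$.

Chordality passes to the induced subclutter $\mathcal C[W]$ of circuits contained in $W$. Indeed, let $e$ be a simplicial maximal subcircuit of $\mathcal C$. If $e\not\subseteq W$ or $e$ lies in no circuit inside $W$, then $(\mathcal C\setminus e)[W]=\mathcal C[W]$. Otherwise $e$ is a maximal subcircuit of $\mathcal C[W]$ with $N_{\mathcal C[W]}[e]=N_{\mathcal C}[e]\cap W$, so it is simplicial there, and $(\mathcal C\setminus e)[W]=\mathcal C[W]\setminus e$. So a deletion sequence for $\mathcal C$ induces one for $\mathcal C[W]$.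

Let $X'$ be the vertex set of $\langle Y'\rangle$. By (4), $\mathcal C_K[X'\cup Y']=\mathcal C_{\langle Y'\rangle}$. So it is enough to show that $\mathcal C_{\langle Y'\rangle}$ is not chordal, and we may assume $Y'=Y$. Thus for every edge $A$ of $K$ the set $B_A=\{y\in Y: A\subset y\}$ satisfies $|B_A|\ge2$.

**Step 2. The invariant.** We look for a property that survives every simplicial deletion and excludes the empty clutter. For a clutter $D\subseteq\mathcal C_K$ say that the edge $A=\{x,x'\}$ of $K$ is *good* in $D$ if

- (I) $A\cup\{y\}\in D$ for all $y\in B_A$, or
- (II) $B_A=\{y,y'\}$ and $\{x,y,y'\},\{x',y,y'\}\in D$.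

In $\mathcal C_K$ all edges satisfy (I). We claim: if all edges are good in $D$ and $e$ is a simplicial maximal subcircuit of $D$, then all edges are good in $D\setminus e$. The circuits of $\mathcal C_K$ have the form $\{x,x',y\}$ with $x,x'\in y$ or $\{x,y,y'\}$ with $x\in y\cap y'$. So $e$ is of one of the types treated in Steps 3, 4 and 5.

**Step 3. The type $e=\{x,y\}$.** We show that this type does not occur. Since $e$ lies in a circuit, $x\in y$; write $y=\{x,v_1,v_2\}$ and $A_i=\{x,v_i\}$. By goodness of $A_i$ there is $c_i$ with $\{x,y,c_i\}\in D$: in case (I) take $c_i=v_i$, and in case (II) take $c_i=y_i$, where $B_{A_i}=\{y,y_i\}$. We have $c_1\ne c_2$, because $y_1=y_2$ would contain $x,v_1,v_2$ and equal $y$. Since $c_1,c_2\in N_D[e]$, simpliciality gives $\{x,c_1,c_2\},\{y,c_1,c_2\}\in D\subseteq\mathcal C_K$. If $c_1=v_1$ and $c_2=v_2$, then $\{x,v_1,v_2\}\subseteq X$ is not a circuit. If $c_1=v_1$ and $c_2=y_2$, then $\{x,v_1,y_2\}\in\mathcal C_K$ gives $v_1\in y_2$. As $y_2\supset A_2$, we get $y_2=\{x,v_1,v_2\}=y$, a contradiction; the other mixed case is symmetric. If $c_1=y_1$ and $c_2=y_2$, then $\{y,y_1,y_2\}\subseteq Y$ is not a circuit.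

**Step 4. The type $e=\{x,x'\}\subseteq X$.** We show that goodness survives. As $e$ lies in a circuit, $e=A$ is an edge of $K$, and the circuits containing it have the form $A\cup\{y\}$ with $y\in B_A$. They occur only in condition (I) for $A$, so the other edges are unaffected. If (I) fails for $A$ in $D$, then (II) holds, and it persists since its circuits do not contain $A$. If (I) holds, then $N_D[A]=A\cup B_A$. No $3$-subset of $Y$ is a circuit, so simpliciality forces $|B_A|=2$, say $B_A=\{y,y'\}$, and it gives $\{x,y,y'\},\{x',y,y'\}\in D$. These do not contain $A$, so (II) holds in $D\setminus e$.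

**Step 5. The type $e=\{y,y'\}$.** We show again that goodness survives. The circuits containing $e$ have two elements in $Y$, so only condition (II) for an edge $A=\{x,x'\}$ with $B_A=\{y,y'\}$ can be affected. Then $A=y\cap y'$, since two distinct triangles share at most two vertices. If (I) holds for $A$, it persists. If (I) fails, then (II) gives $\{x,x',y,y'\}\subseteq N_D[e]$, and simpliciality forces $A\cup\{y\},A\cup\{y'\}\in D$, that is, (I) holds, a contradiction.

**Step 6. Conclusion.** We finish the argument. Starting from $\mathcal C_K$, all edges stay good under simplicial deletions. A clutter in which an edge is good is nonempty, and $K$ has edges. So no sequence of simplicial deletions reaches $\emptyset$, and $\mathcal C_K$ is not chordal. $\square$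

For $r=3$, Theorems 1 and 5 thus place the two sides of the conjecture next to each other on this class of graphs. The CM side reads "$H_2(K;\mathbb K)=0$", and the co-chordal side reads "$K$ is erasable". Any triangulated dunce hat separates them over all fields at once. It is contractible, so $H_2(K;\mathbb K)=0$ for every $\mathbb K$. It has no edge that lies in only one triangle, so no $y_1$ can be chosen and it is not erasable.
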